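# Matrix entries of finite dimensional representations and the heat kernel measure on $SL(2,\mathbb R)$

## 1. Density on compact groups and on the real line

Take a Lie group $G$ with Haar measure $dg$, and weight it by its heat kernel at time $t$ to get a measure $\rho_t\,dg$ that decays very fast at infinity. Are the finite linear combinations of matrix entries of finite dimensional representations dense in $L^2(G,\rho_t\,dg)$? The answer one would first guess is yes. Matrix entries are the "polynomials" of the group, the heat kernel is the "Gaussian", and polynomials are dense in $L^2$ of a Gaussian.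

**Definition (matrix entry).** A matrix entry of a finite dimensional representation is a function $g\mapsto \xi(\pi(g)v)$, where $\pi:G\to GL(V)$ is a continuous representation on a finite dimensional complex vector space $V$, $v\in V$ and $\xi\in V^*$. We write $\mathcal M$ for the space of all finite complex linear combinations of matrix entries.

*The circle.* For $G=SO(2)$ the finite dimensional continuous representations are direct sums of characters $e^{ik\vartheta}$, so $\mathcal M$ is the space of trigonometric polynomials. It is uniformly dense in $C(G)$, the heat kernel is bounded, and so $\mathcal M$ is dense in $L^2(\rho_t\,dg)$. The same argument, with the Peter–Weyl theorem, works for every compact group.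

*The real line.* For $G=(\mathbb R,+)$ the heat kernel of $\partial_tu=u''$ is $\gamma_t(x)=(4\pi t)^{-1/2}e^{-x^2/4t}$. The representation $x\mapsto\begin{pmatrix}1&x\\0&1\end{pmatrix}$ and its tensor powers show that every polynomial is in $\mathcal M$. Polynomials alone are already dense in $L^2(\gamma_t\,dx)$. Indeed, let $F\in L^2(\gamma_t\,dx)$ be orthogonal to all polynomials. By Cauchy–Schwarz, $\int|F|e^{c|x|}\gamma_t\,dx<\infty$ for every $c$, so $\Phi(\zeta)=\int\overline{F(x)}\,e^{i\zeta x}\gamma_t(x)\,dx$ is an entire function. Its derivatives at $0$ are integrals of $\overline F\gamma_t$ against polynomials, so they all vanish, and $\Phi\equiv0$. Thus the finite complex measure $\overline F\gamma_t\,dx$ has zero Fourier transform, and $F=0$ almost everywhere.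

So the guess survives the compact case and the simplest noncompact case. We now put it to $SL(2,\mathbb R)$; the question for this group comes from Shota Mori, "The heat kernel on $SL(2,\mathbb R)$", arXiv:1909.03670 (2019).

## 2. The group, its Laplacian and its heat kernel

Let $G=SL(2,\mathbb R)$, $\mathfrak g=\mathfrak{sl}(2,\mathbb R)$, $K=SO(2)$, $\theta X=-X^T$. The Killing form is $B(X,Y)=4\operatorname{tr}(XY)$, and we use the $\mathrm{Ad}(K)$-invariant inner product $\langle X,Y\rangle=-B(X,\theta Y)=4\operatorname{tr}(XY^T)$ and the corresponding left-invariant Riemannian metric on $G$. For $X\in\mathfrak g$ put $\tilde XF(g)=\frac{d}{ds}\big|_{s=0}F(g\exp sX)$, and for an orthonormal basis put $\Delta=\sum_{i=1}^3\tilde X_i^2$. This operator does not depend on the choice of orthonormal basis. We take $X_1=H_0/\sqrt8$, $X_2=S/\sqrt8$, $X_3=J/\sqrt8$ with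
$$H_0=\begin{pmatrix}1&0\\0&-1\end{pmatrix},\quad S=\begin{pmatrix}0&1\\1&0\end{pmatrix},\quad J=\begin{pmatrix}0&1\\-1&0\end{pmatrix}.$$

The flow of $\tilde X$ is $g\mapsto g\exp sX$, which preserves $dg$ because $G$ is unimodular. So each $\tilde X_i$ is skew-symmetric on $C_c^\infty(G)$, and $\Delta$ is the Laplace–Beltrami operator. The metric is homogeneous, hence complete, and therefore $\Delta$ is essentially self-adjoint on $C_c^\infty(G)$.

**Definition (heat kernel).** The heat kernel $\rho_t=\rho_{SL(2,\mathbb R)}(t,\cdot)$ is the fundamental solution of $\partial_tu=\Delta u$. For $f\in L^1\cap L^2$ the function $u(t,g)=\int_G\rho_t(h^{-1}g)f(h)\,dh$ solves the heat equation on $(0,\infty)\times G$, lies in $L^2$ for each $t$, and tends to $f$ in $L^2$ as $t\to0^+$. As usual, this means that $\rho_t(h^{-1}g)$ is the kernel of the semigroup $e^{t\Delta}$ on $L^2(G,dg)$.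

We use only standard facts, for which one may consult Grigor'yan, *Heat Kernel and Analysis on Manifolds*, Chs. 7–8: $\rho$ is smooth and strictly positive on $(0,\infty)\times G$, it satisfies $\partial_t\rho=\Delta\rho$, and $\int_G\rho_t\,dg\le1$. In Section 8 we also use the symmetry $\rho_t(h^{-1})=\rho_t(h)$ and the smoothness of $e^{t\Delta}f$ for $t>0$. No explicit formula for $\rho_t$ will be needed.

**Coordinates.** Let
$$N(g)=\operatorname{tr}(g^Tg),\qquad \|g\|=N(g)^{1/2},\qquad x(g)=\tfrac12N(g),\qquad a_r=\operatorname{diag}(e^r,e^{-r}).$$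
So $\|g\|$ is the Euclidean norm of $g$ in $\mathbb R^4$. By the singular value decomposition every $g\in G$ is $ka_rk'$ with $k,k'\in K$, $r\ge0$, and then $N(g)=e^{2r}+e^{-2r}$, so $x(g)=\cosh2r\in[1,\infty)$. The standard integral formula for $G=KA^+K$ says that for some constant $c>0$
$$\int_Gf\,dg=c\int_K\int_K\int_0^\infty f(ka_rk')\sinh(2r)\,dr\,dk\,dk',\qquad \sinh(2r)\,dr=\tfrac12\,dx,\tag{1}$$
where $dk$ has total mass $1$.

**Entries are polynomials.** Every continuous finite dimensional representation of $G$ is smooth, and by $\mathfrak{sl}_2$ theory it is a direct sum of representations $\mathrm{Sym}^n(\mathbb C^2)$, whose entries are polynomials in the four entries $g_{ij}$. Conversely a monomial $g_{i_1j_1}\cdots g_{i_nj_n}$ is an entry of $(\mathbb C^2)^{\otimes n}$. Hence $\mathcal M$ is exactly the space of restrictions to $G\subset\mathbb R^4$ of complex polynomials in four variables. In particular, since $\|g\|\ge\sqrt2$, for each $\varphi\in\mathcal M$ there are $C$ and $d$ with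
$$|\varphi(g)|\le C\,N(g)^{d}.\tag{2}$$

## 3. Weights with an exponential moment

The sensible first attempt is to repeat on $G\subset\mathbb R^4$ the Fourier argument that worked on the line. It gives the following.

**Proposition 1.** If $w\ge0$ is measurable on $SL(2,\mathbb R)$ and $\int_Ge^{\varepsilon\|g\|}w(g)\,dg<\infty$ for some $\varepsilon>0$, then $\mathcal M$ is dense in $L^2(G,w\,dg)$.

*Proof.* For $\varphi\in\mathcal M$ we have $|\varphi|^2\le C'e^{\varepsilon\|g\|}$ by (2), so $\mathcal M\subset L^2(w\,dg)$. Let $F\in L^2(w\,dg)$ be orthogonal to $\mathcal M$. By Cauchy–Schwarz,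
$$\int_G|F|e^{\varepsilon\|g\|/2}w\,dg\le\Big(\int_G|F|^2w\,dg\Big)^{1/2}\Big(\int_Ge^{\varepsilon\|g\|}w\,dg\Big)^{1/2}<\infty .$$
For $\zeta\in\mathbb C^4$ let $\zeta\cdot g$ be the bilinear pairing with $g\in\mathbb R^4$; then $|e^{i\zeta\cdot g}|\le e^{|\operatorname{Im}\zeta|\,\|g\|}$. So
$$\Phi(\zeta)=\int_G\overline{F(g)}\,e^{i\zeta\cdot g}\,w(g)\,dg$$
is holomorphic on the connected set $\{|\operatorname{Im}\zeta|<\varepsilon/2\}$, with derivatives taken under the integral. All derivatives at $0$ are integrals of $\overline Fw$ against polynomials in the $g_{ij}$, that is, against elements of $\mathcal M$, and vanish. Hence $\Phi\equiv0$. The finite complex measure $\overline Fw\,dg$, viewed on $\mathbb R^4$, has zero Fourier transform, so it is zero, and $F=0$ $w\,dg$-almost everywhere. $\square$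

For instance $w(g)=e^{-\|g\|}$ is covered: with $\varepsilon=\frac12$ and (1), the integral is $\frac c2\int_1^\infty e^{-\frac12\sqrt{2x}}dx<\infty$.

Does it cover $w=\rho_t$? This is the exact point at which the attempt stops. The curve $s\mapsto\exp(sX_1)$ has unit speed, so $a_r$ has distance at most $\sqrt8\,r$ from the identity. A weight that is Gaussian in the distance would be of size $e^{-Cr^2}$ at $a_r$. But $x=\cosh2r$, so in the variable $x$ this is of size $e^{-C'\log^2x}$. It beats every power of $x$, yet it loses badly against $e^{\varepsilon\|g\|}=e^{\varepsilon\sqrt{2x}}$. In Section 6 we prove a lower bound $\rho_t\ge\delta e^{-b\log^2N}$, and with (1) it gives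
$$\int_Ge^{\varepsilon\|g\|}\rho_t\,dg\ge\frac{c\,\delta}2\int_1^\infty e^{\varepsilon\sqrt{2x}-b\log^2(2x)}\,dx=\infty\quad\text{for every }\varepsilon>0.$$
So Proposition 1 never applies to $\rho_t$. On the line the entries $x^k$ were tiny compared with the exponential of the distance; on $G$ the entries themselves grow exponentially in the distance. This shows only that one proof fails. We need to see whether the statement fails too.

## 4. Integer exponents against a Gaussian, and the log-normal weight

Here is a simple case where the guess is wrong. Restrict everything to the diagonal subgroup $\{a_r\}\cong\mathbb R$. The entries of $\mathrm{Sym}^n$ restrict to combinations of $e^{mr}$ with $m\in\mathbb Z$; arbitrary characters $e^{\lambda r}$ and powers $r^k$ do not appear. Give $\mathbb R$ the weight $e^{-r^2/4t}$. Then the bounded nonzero function $\sin(\pi r/t)$ is orthogonal to every $e^{mr}$. To see this, complete the square, $mr-\frac{r^2}{4t}=tm^2-\frac{(r-2tm)^2}{4t}$, and substitute $r\to r+2tm$: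
$$\int_{\mathbb R}e^{mr}\sin\Big(\frac{\pi r}t\Big)e^{-r^2/4t}\,dr=e^{tm^2}\int_{\mathbb R}\sin\Big(\frac{\pi r}t+2\pi m\Big)e^{-r^2/4t}\,dr=e^{tm^2}\int_{\mathbb R}\sin\Big(\frac{\pi r}t\Big)e^{-r^2/4t}\,dr=0,$$
the last integrand being odd. Multiplying a Gaussian by an exponential translates it; integer exponents translate it by integer multiples of $2t$; a function of period $2t$ does not notice.

In the variable $y=e^s$ this is the indeterminacy of the log-normal moment problem. The version we need lives on $x\in[1,\infty)$, the range of $x(g)$.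

**Lemma 2.** Let $A>0$, and put $h(x)=e^{-A\log^2(x-1)}\sin\big(2\pi A\log(x-1)\big)$ for $x>1$, $h(1)=0$. Then $h$ is continuous and not identically zero, $\int_1^\infty x^m|h(x)|\,dx<\infty$ for all $m\ge0$, and
$$\int_1^\infty P(x)h(x)\,dx=0\qquad\text{for every polynomial }P.\tag{3}$$

*Proof.* Continuity at $1$ holds because $\log^2(x-1)\to\infty$ as $x\to1$; at infinity $e^{-A\log^2(x-1)}$ decays faster than every power. Each $P$ is a combination of $(x-1)^n$, $n\ge0$. With $x-1=e^s$, and then $s\to s+\frac{n+1}{2A}$ after completing the square,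
$$\int_1^\infty(x-1)^nh(x)\,dx=\int_{\mathbb R}e^{(n+1)s-As^2}\sin(2\pi As)\,ds=e^{(n+1)^2/4A}\int_{\mathbb R}e^{-As^2}\sin\big(2\pi As+(n+1)\pi\big)\,ds .$$
The last sine is $(-1)^{n+1}\sin(2\pi As)$, so the integrand is odd and the integral is $0$. $\square$

Now the theorem and the strategy.

**Theorem 3.** Let $G=SL(2,\mathbb R)$. For every $t>0$ there is a bounded, real-valued, not a.e. zero function $F$ on $G$ with $\int_G|\varphi F|\rho_t\,dg<\infty$ and $\int_G\varphi F\rho_t\,dg=0$ for every matrix entry $\varphi$ of a finite dimensional representation. Hence the linear sums of matrix entries are not dense in $L^2(G,\rho_t\,dg)$.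

The last sentence follows from the first: $F\in L^2(\rho_t\,dg)$ because $F$ is bounded and $\int\rho_t\le1$; $F\ne0$ in this space because $\rho_t>0$; and $F$ is orthogonal to all linear sums of matrix entries. So the statement "for every $t>0$ the linear sums are dense" is disproved, and it fails at every $t$.

On the diagonal subgroup the weight was exactly Gaussian. On $G$ we do not want to know $\rho_t$ exactly. So we put the whole annihilating density into one function: with $H(g)=h(x(g))$, set
$$F=H/\rho_t,\qquad\text{so that}\qquad\int_G\varphi F\rho_t\,dg=\int_G\varphi H\,dg ,$$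
and $\rho_t$ disappears from the orthogonality relations. Two things remain. First, $\int\varphi H\,dg$ must reduce to an integral of a polynomial in $x$ against $h$ (Section 5). Second, $F$ must be bounded, which needs only a *lower* bound $\rho_t\ge\delta e^{-b\log^2N}$ with some $b$, since $A$ in Lemma 2 is ours to choose (Section 6).

## 5. Averaging a matrix entry over $K$ on both sides

**Lemma 4.** Let $\varphi$ be a matrix entry of a finite dimensional representation of $SL(2,\mathbb R)$ and $\varphi^\natural(g)=\int_K\int_K\varphi(kgk')\,dk\,dk'$. There is a polynomial $P$ with $\varphi^\natural(g)=P(x(g))$ for all $g\in G$.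

As an example, take $\varphi(g)=g_{11}^2$. Here $\varphi(kgk')=(e^Tgf)^2$ where $e,f$ run independently and uniformly over unit vectors, and the averages of $ee^T$ and $ff^T$ are $\frac12I$. So $\varphi^\natural(g)=\frac14\operatorname{tr}(g^Tg)=\frac12x(g)$. For $\varphi(g)=g_{11}$ the average is $0$, because $-I\in K$.

*Proof.* **Step 1: $\varphi^\natural$ is again a matrix entry.** If $\varphi(g)=\xi(\pi(g)v)$, then
$$\varphi^\natural(g)=\xi^\natural(\pi(g)v^\natural),\qquad v^\natural=\int_K\pi(k')v\,dk',\qquad\xi^\natural=\int_K\xi\circ\pi(k)\,dk .$$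

**Step 2: on $a_r$ only even exponents occur.** Since $\pi$ is a direct sum of copies of $\mathrm{Sym}^n(\mathbb C^2)$, the space $V$ is a sum of weight spaces $V_m$, $m\in\mathbb Z$, with $\pi(a_r)=e^{mr}$ on $V_m$. In $\mathrm{Sym}^n$ the weights satisfy $m\equiv n$ modulo $2$ and $-I$ acts by $(-1)^n$, so $\pi(-I)=(-1)^m$ on $V_m$. As $-I\in K$, the vector $v^\natural$ is fixed by $\pi(-I)$, so $v^\natural\in\bigoplus_{m\text{ even}}V_m$. Hence $\varphi^\natural(a_r)$ is a Laurent polynomial in $e^{2r}$.

**Step 3: symmetry in $r$.** The matrix $J$ lies in $K$ and $Ja_rJ^{-1}=a_{-r}$. As $\varphi^\natural$ is bi-$K$-invariant, $\varphi^\natural(a_r)=\varphi^\natural(a_{-r})$. So $\varphi^\natural(a_r)$ is a combination of $1$ and $e^{2jr}+e^{-2jr}=2\cosh(2jr)$, $j\ge1$, and each $\cosh(2jr)$ is a polynomial in $\cosh2r$. Thus $\varphi^\natural(a_r)=P(\cosh2r)$, and by bi-$K$-invariance $\varphi^\natural(g)=P(x(g))$. $\square$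

## 6. A lower bound for the heat kernel from an explicit subsolution

Put $\psi=\log N$. We want to compare $\rho_t$ with a function such as $e^{-a\psi^2/\tau}$, built like the Gaussian on the line with $\psi$ in place of the distance. For that we need the first and second derivatives of $\psi$.

**Step 1: derivatives of $\psi$.** We have $N(gk)=N(g)$ for $k\in K$, so $\tilde X_3N=0$. If $X$ is symmetric, $N(g\exp sX)=\operatorname{tr}(ge^{2sX}g^T)$, hence $\tilde XN=2\operatorname{tr}(gXg^T)$ and $\tilde X^2N=4\operatorname{tr}(gX^2g^T)$. Since $X_1^2=X_2^2=\frac18I$,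
$$\Delta N=4\cdot\tfrac28\operatorname{tr}(gg^T)=N.\tag{4}$$
Write $g^Tg=\begin{pmatrix}p&q\\q&s\end{pmatrix}$ with $ps-q^2=1$. Then $\tilde X_1N=\frac2{\sqrt8}(p-s)$ and $\tilde X_2N=\frac2{\sqrt8}\,2q$, so
$$|\nabla N|^2:=\sum_i(\tilde X_iN)^2=\tfrac12\big[(p-s)^2+4q^2\big]=\tfrac12\big[(p+s)^2-4(ps-q^2)\big]=\tfrac12(N^2-4).\tag{5}$$
Consequently
$$|\nabla\psi|^2=\frac{|\nabla N|^2}{N^2}=\frac12\Big(1-\frac4{N^2}\Big),\qquad\Delta\psi=\frac{\Delta N}N-\frac{|\nabla N|^2}{N^2}=\frac12+\frac2{N^2}.$$
The gradient vanishes where $N=2$, that is on $K$, so we stay away from $K$. On $\{N\ge4\}$,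
$$\tfrac38\le|\nabla\psi|^2\le\tfrac12,\qquad0\le\Delta\psi\le1,\qquad\psi\ge\log4>1.\tag{6}$$

**Lemma 5.** For every $t>0$ there is $\delta>0$ with $\rho_t(g)\ge\delta e^{-b\psi(g)^2}$ for all $g\in G$, where $b=2+2/t$.

*Proof.* **Step 2: set-up.** We start the comparison at time $T=t/2$ and not at $0$, so that the heat kernel is already bounded below on a compact set. Let $a=1+2T$, so that $a/T=2+2/t=b$. Let $u(\tau,g)=\rho(T+\tau,g)$ for $0\le\tau\le T$, and let $\Omega=\{N>4\}$. The set $\{N\le4\}$ is compact and $u$ is continuous and positive, so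
$$\delta:=\min_{[0,T]\times\{N\le4\}}u>0 .$$
On $[0,T]\times\overline\Omega$ let $v=\delta e^\phi$ with $\phi=-a\psi^2/\tau$ for $\tau>0$, and $v(0,\cdot)=0$. Since $\psi\ge1$ on $\overline\Omega$, $v\le\delta e^{-a/\tau}$, so $v$ is continuous on $[0,T]\times\overline\Omega$.

**Step 3: $v$ is a subsolution.** This is where the size of $a$ enters. We have $\Delta v-\partial_\tau v=v\,(|\nabla\phi|^2+\Delta\phi-\partial_\tau\phi)$, and for $\tau\in(0,T]$, in $\Omega$,
$$|\nabla\phi|^2+\Delta\phi-\partial_\tau\phi=\frac{4a^2\psi^2|\nabla\psi|^2}{\tau^2}-\frac{2a}\tau\big(|\nabla\psi|^2+\psi\Delta\psi\big)-\frac{a\psi^2}{\tau^2}.$$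
The good first term has a factor $a^2$, the bad terms only a factor $a$. Precisely, by (6) the right side is at least
$$\frac a{\tau^2}\Big[\tfrac32a\psi^2-\psi^2-\tau(1+2\psi)\Big]\ge\frac{a\psi^2}{\tau^2}\Big[\tfrac32a-1-3T\Big]=\frac{a\psi^2}{2\tau^2}>0,$$
where we used $1+2\psi\le3\psi^2$ (because $\psi\ge1$), $\tau\le T$ and $a=1+2T$. Hence $\partial_\tau v\le\Delta v$ in $(0,T]\times\Omega$.

**Step 4: comparison.** We show $v\le u$ by the maximum principle on the unbounded set $\overline\Omega$. Let $\varepsilon>0$ and $w=v-u-\varepsilon\tau$. Then $(\partial_\tau-\Delta)w\le-\varepsilon<0$ in $(0,T]\times\Omega$. Moreover: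

- at $\tau=0$, $w=-u\le0$;
- where $N=4$, $w\le0$, since there $v\le\delta\le u$;
- $w\le v\le\delta e^{-a\psi^2/T}\to0$ as $g\to\infty$, uniformly in $\tau$.

Suppose $\sup w>0$. By the third point, $\{w\ge\frac12\sup w\}$ is compact, so the supremum is attained at some $(\tau_0,g_0)$; by the first two points $\tau_0>0$ and $g_0\in\Omega$. There $\partial_\tau w\ge0$ (with equality if $\tau_0<T$; if $\tau_0=T$ this is the one-sided statement), and $\tilde X_i^2w=\frac{d^2}{ds^2}\big|_{s=0}w(\tau_0,g_0\exp sX_i)\le0$ for each $i$. So $(\partial_\tau-\Delta)w\ge0$ at this point, a contradiction. Hence $w\le0$, and $\varepsilon\to0$ gives $v\le u$. At $\tau=T$ this reads $\rho_t\ge\delta e^{-a\psi^2/T}=\delta e^{-b\psi^2}$ on $\Omega$. On $\{N\le4\}$, $\rho_t=u(T,\cdot)\ge\delta\ge\delta e^{-b\psi^2}$. $\square$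

## 7. The bounded function orthogonal to all entries

*Proof of Theorem 3.* Fix $t$, let $b=2+2/t$ and $\delta$ be as in Lemma 5, and fix $A>b$. With $h$ from Lemma 2 let $H(g)=h(x(g))$ and $F=H/\rho_t$. These are continuous and real, and $F\not\equiv0$; being continuous, $F$ is not a.e. zero.

**Step 1: $F$ is bounded.** Since $\psi=\log(2x)$, Lemma 5 gives
$$|F|\le\delta^{-1}\exp\big(-A\log^2(x-1)+b\log^2(2x)\big).$$
The exponent is continuous on $(1,\infty)$. It tends to $-\infty$ as $x\to1$, because of its first term. As $x\to\infty$ it equals $-(A-b)\log^2x+O(\log x)$, which tends to $-\infty$ because $A>b$. So it is bounded above.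

**Step 2: integrability.** By (2), (1) and Lemma 2, $\int_G|\varphi F|\rho_t\,dg=\int_G|\varphi H|\,dg\le C\int_1^\infty(2x)^d|h(x)|\,\frac c2\,dx<\infty$ for every matrix entry $\varphi$.

**Step 3: orthogonality.** By (1), Fubini and the bi-$K$-invariance of $H$, then Lemma 4, then (3),
$$\int_G\varphi F\rho_t\,dg=\int_G\varphi H\,dg=c\int_0^\infty\varphi^\natural(a_r)\,h(\cosh2r)\sinh(2r)\,dr=\frac c2\int_1^\infty P(x)h(x)\,dx=0.\qquad\blacksquare$$

## 8. Square integrability of the matrix entries

One might suspect that density fails because the entries are not even in $L^2(\rho_t\,dg)$. They are in it; only density fails.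

**Proposition 6.** For every integer $m\ge1$ and $t>0$, $\int_GN^m\rho_t\,dg\le2^me^{c_mt}$ with $c_m=\frac12m(m+1)$. Hence $\mathcal M\subset L^2(G,\rho_t\,dg)$.

*Proof.* The second claim follows from the first and (2). For the first we show that $N^m$ grows at most by the factor $e^{c_mt}$ under the heat flow. By (4) and (5),
$$\Delta N^m=mN^{m-1}\Delta N+m(m-1)N^{m-2}|\nabla N|^2=mN^m+\tfrac12m(m-1)N^{m-2}(N^2-4)\le c_mN^m .$$

**Step 1: truncation.** As $N^m$ is not in $L^2$, choose $f_j\in C_c^\infty(G)$ with $0\le f_j\uparrow N^m$ (multiply $N^m$ by increasing smooth cutoffs), and let $u_j(t,g)=\int_G\rho_t(h^{-1}g)f_j(h)\,dh$, a smooth solution for $t>0$. By unimodularity $\int_G\rho_t(h^{-1}g)\,dh=\int_G\rho_t\,dh\le1$, so convolution with $\rho_t$ does not increase sup norms; in particular $u_j$ is bounded.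

**Step 2: continuity at $t=0$.** In $L^2$ we have $e^{t\Delta}f_j-f_j=\int_0^te^{s\Delta}\Delta f_j\,ds$, and $|e^{s\Delta}\Delta f_j|\le\|\Delta f_j\|_\infty$. So $|u_j(t,g)-f_j(g)|\le t\|\Delta f_j\|_\infty$ for almost every $g$, and for every $g$ by continuity. Hence $u_j$ is continuous up to $t=0$ with $u_j(0,\cdot)=f_j$.

**Step 3: comparison.** Let $\varepsilon,T>0$ and $w=u_j-e^{c_mt}N^m-\varepsilon t$ on $[0,T]\times G$. Then $(\partial_t-\Delta)w=e^{c_mt}(\Delta N^m-c_mN^m)-\varepsilon<0$ for $t>0$, $w\le0$ at $t=0$, and $w\to-\infty$ as $g\to\infty$, uniformly in $t$. A positive supremum would be attained at a point with $t>0$, where $\partial_tw\ge0$ and $\Delta w\le0$, a contradiction. So $w\le0$, and $\varepsilon\to0$ gives $u_j\le e^{c_mt}N^m$.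

**Step 4: evaluation at the identity.** Since $\rho_t(h^{-1})=\rho_t(h)$ and $N(e)=2$, we get $\int_G\rho_tf_j\,dh=u_j(t,e)\le2^me^{c_mt}$. Let $j\to\infty$ by monotone convergence. $\square$

## 9. Semisimple groups: statement, compact groups and infinite center

The same mechanism classifies all connected semisimple groups, with any left-invariant metric and any exponent $p$.

**Theorem 7.** Let $G$ be a connected semisimple Lie group with any left-invariant Riemannian metric, let $\rho_t$ be its heat kernel, and let $\mathcal M$ be the span of matrix entries of finite dimensional continuous representations. Let $t>0$, $1\le p<\infty$.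

- If $G$ is compact, $\mathcal M$ is dense in $L^p(\rho_t\,dg)$.
- If $G$ is noncompact, there is an infinite dimensional space $\mathcal F_t$ of bounded real functions $F$ such that $\int|\varphi F|\rho_t\,dg<\infty$ and $\int\varphi F\rho_t\,dg=0$ for all $\varphi\in\mathcal M$. In particular, the closure of $\mathcal M\cap L^p(\rho_t\,dg)$ in $L^p(\rho_t\,dg)$ has infinite codimension.

Hence $\mathcal M$ is dense for one, equivalently every, pair $(t,p)$ if and only if $G$ is compact. In the noncompact case, for $F\in\mathcal F_t$ with $\|F\|_\infty\le1$, all measures $(1+\epsilon F)\rho_t\,dg$ with $|\epsilon|\le1$ are positive and assign the same integral to each $\varphi\in\mathcal M\cap L^1(\rho_t\,dg)$. So $\rho_t\,dg$ is never determined by its "moments".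

For $G=SL(2,\mathbb R)$ and $p=2$, together with Proposition 6, this says that the closure of $\mathcal M$ in $L^2(\rho_t\,dg)$ has infinite codimension.

*How the consequences follow from $\mathcal F_t$.* A bounded $F$ lies in $L^{p'}(\rho_t\,dg)$, the dual of $L^p(\rho_t\,dg)$, because $\int\rho_t\le1$. Let $E$ be the closure of $\mathcal M\cap L^p$. If $E$ had finite codimension, the space of continuous functionals vanishing on $E$ would be finite dimensional; but it contains $\mathcal F_t$, whose elements we shall construct so that $\mathcal F_t$ is infinite dimensional modulo null functions. The statement on measures is clear, since $1+\epsilon F\ge0$ and $\int\varphi F\rho_t\,dg=0$.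

The group $G$ is unimodular and the metric is complete, so as before $\Delta=\sum\tilde X_i^2$, for an orthonormal basis of the given metric, is the Laplace–Beltrami operator, and $\rho_t$ is smooth and positive with $\int\rho_t\le1$.

**Compact groups.** Here $\rho_t$ is bounded and $\mathcal M$ is uniformly dense in $C(G)$ by Peter–Weyl, hence dense in $L^p(\rho_t\,dg)$.

**Infinite center.** In this case finite dimensional representations do not even separate points. The example to keep in mind is the universal cover of $SL(2,\mathbb R)$, all of whose finite dimensional representations factor through $SL(2,\mathbb R)$. In general let $\tilde G$ be the universal cover, $G=\tilde G/D$ with $D$ discrete central, $G_{\mathbb C}$ the simply connected complex group with Lie algebra $\mathfrak g_{\mathbb C}$, and $N_0$ the kernel of the natural map $j:\tilde G\to G_{\mathbb C}$.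

A finite dimensional complex representation of $\mathfrak g$ extends to $\mathfrak g_{\mathbb C}$ and integrates to $G_{\mathbb C}$. So every finite dimensional representation of $\tilde G$ factors through $j$ and is trivial on $N_0$. Next, $\mathrm{Ad}(j(g))$ is the complex linear extension of $\mathrm{Ad}(g)$. Hence $N_0\subset\ker\mathrm{Ad}=Z(\tilde G)$, and $j$ maps $Z(\tilde G)$ into $Z(G_{\mathbb C})$, which is finite; the kernel of this map is $N_0$. So $Z(\tilde G)/N_0$ is finite. If $N_0\subset D$, then $Z(G)=Z(\tilde G)/D$ would be finite. Therefore $N_0\not\subset D$, and there is $z\ne e$ in $G$ with $\pi(z)=1$ for all finite dimensional $\pi$; thus $\varphi(zg)=\varphi(g)$ for all $\varphi\in\mathcal M$.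

Choose a relatively compact open $U\ne\emptyset$ with $zU\cap U=\emptyset$, and disjoint nonempty open sets $U_1,U_2,\dots\subset U$. Put $F_j=(1_{U_j}-1_{zU_j})/\rho_t$. These are bounded, since $\rho_t$ is bounded below on compact sets, and linearly independent. The functions $\varphi F_j\rho_t$ are bounded with relatively compact support, and
$$\int_G\varphi F_j\rho_t\,dg=\int_{U_j}\varphi\,dg-\int_{zU_j}\varphi\,dg=\int_{U_j}\big(\varphi(g)-\varphi(zg)\big)\,dg=0$$
by left invariance of $dg$. So $\mathcal F_t=\operatorname{span}\{F_j\}$ works.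

The remaining case is $G$ noncompact with finite center. It occupies the next two sections.

## 10. Finite center: the lower bound

Let $\theta$ be a Cartan involution, $\mathfrak g=\mathfrak k+\mathfrak p$; here $\mathfrak p\ne0$ since $G$ is not compact. Let $K$ be the corresponding maximal compact subgroup, so $G=K\exp\mathfrak p$, and let $n=\dim\mathfrak g$. Let $|\cdot|$ be the norm of $-B(\cdot,\theta\,\cdot)$ on $\mathfrak g$, and ${}^*$ the adjoint with respect to it; the given Riemannian metric may be different. Put
$$N(g)=\operatorname{tr}\big(\mathrm{Ad}(g)^*\mathrm{Ad}(g)\big),\qquad\psi=\log N .$$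

**Step 1: size of $N$.** For $Y\in\mathfrak p$ the operator $\mathrm{ad}Y$ is symmetric with $\operatorname{tr}(\mathrm{ad}Y)^2=B(Y,Y)=|Y|^2$, and $\theta\,\mathrm{ad}Y\,\theta^{-1}=-\mathrm{ad}Y$, so its spectrum is symmetric under $\mu\mapsto-\mu$. For $k\in K$, $\mathrm{Ad}(k)$ is orthogonal. Hence $N(k\exp Y)=\operatorname{tr}e^{2\,\mathrm{ad}Y}$. The largest eigenvalue of $\mathrm{ad}Y$ is at least $|Y|/\sqrt n$, and all eigenvalues have absolute value at most $|Y|$. So
$$e^{2|Y|/\sqrt n}\le N(k\exp Y)\le n\,e^{2|Y|}.\tag{7}$$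

**Step 2: upper bounds for derivatives of $\psi$.** Let $P=\mathrm{Ad}(g)^*\mathrm{Ad}(g)\ge0$ and $M=\mathrm{ad}X$. Then $N(g\exp sX)=\operatorname{tr}(e^{sM^*}Pe^{sM})$, so
$$\tilde XN=\operatorname{tr}(M^*P+PM),\qquad\tilde X^2N=\operatorname{tr}\big((M^*)^2P+2M^*PM+PM^2\big).$$
Since $|\operatorname{tr}(PQ)|\le\|Q\|\operatorname{tr}P$ for every operator $Q$, we get $|\tilde XN|\le2\|\mathrm{ad}X\|N$ and $|\tilde X^2N|\le4\|\mathrm{ad}X\|^2N$. As $\tilde X\psi=\tilde XN/N$ and $\tilde X^2\psi=\tilde X^2N/N-(\tilde XN)^2/N^2$, summing over an orthonormal basis of the given metric yields a constant $C_1$ with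
$$|\nabla\psi|^2\le C_1,\qquad|\Delta\psi|\le C_1\quad\text{on }G.$$

**Step 3: lower bound for the gradient away from $K$.** Let $g=k\exp(r\hat Y)$ with $|\hat Y|=1$, $r\ge1$, and let $\mu_j$ be the eigenvalues of $\mathrm{ad}\hat Y$. Since $g\exp(s\hat Y)=k\exp((r+s)\hat Y)$, the derivative in the direction $X=\hat Y$ is
$$\tilde X\psi(g)=\frac d{dr}\log\sum_je^{2r\mu_j}=2m(r),\qquad m(r)=\frac{\sum_j\mu_je^{2r\mu_j}}{\sum_je^{2r\mu_j}} .$$
Here $m'$ is twice the variance of the $\mu_j$ under the weights $e^{2r\mu_j}$, so $m'\ge0$; also $m(0)=\frac1n\sum\mu_j=0$ and $m'(0)=\frac2n\sum\mu_j^2=\frac2n>0$. Thus $m(r)\ge m(1)>0$. The number $m(1)=\operatorname{tr}(\mathrm{ad}\hat Y\,e^{2\,\mathrm{ad}\hat Y})/\operatorname{tr}e^{2\,\mathrm{ad}\hat Y}$ depends continuously on $\hat Y$ in the compact unit sphere of $\mathfrak p$, so $m(1)\ge c_0>0$ uniformly. The length of $\hat Y$ in the given metric is bounded on this sphere, hence $|\nabla\psi|\ge c_1>0$ wherever $|Y|\ge1$.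

**Step 4: comparison.** Let $R=ne^2\ge e$. By (7), $N\ge R$ implies $|Y|\ge1$, and $\{N\le R\}$ is compact, because $K$ is compact and $|Y|$ is bounded there. Put $T=t/2$, $u(\tau,g)=\rho(T+\tau,g)$, $\Omega=\{N>R\}$, $\delta=\min_{[0,T]\times\{N\le R\}}u>0$ and $v=\delta e^{-a\psi^2/\tau}$, $v(0,\cdot)=0$, on $[0,T]\times\{N\ge R\}$, where $\psi\ge1$. With $\phi=-a\psi^2/\tau$, the computation in Step 3 of Lemma 5 gives
$$|\nabla\phi|^2+\Delta\phi-\partial_\tau\phi\ge\frac a{\tau^2}\Big[4ac_1^2\psi^2-\psi^2-2\tau C_1(1+\psi)\Big]\ge\frac{a\psi^2}{\tau^2}\big(4ac_1^2-1-4TC_1\big),$$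
using $1+\psi\le2\psi^2$. Fix $a$ so large that this is $\ge0$. Then $v$ is a subsolution, $v\to0$ at infinity uniformly in $\tau$ by (7), $v\le\delta\le u$ where $N=R$, and $v=0\le u$ at $\tau=0$. Step 4 of Lemma 5 applies word for word and gives $v\le u$, so $\rho_t\ge\delta e^{-a\psi^2/T}$ on $\Omega$, and also on $\{N\le R\}$, where $\rho_t\ge\delta$.

Finally $k\exp Yk'=kk'\exp(\mathrm{Ad}(k'^{-1})Y)$ and $|\mathrm{Ad}(k'^{-1})Y|=|Y|$. By (7), $0\le\psi\le\log n+2|Y|$, so $\psi^2\le2\log^2n+8|Y|^2$. Therefore, for some $c_2,b>0$,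
$$\rho_t(k\exp Yk')\ge c_2e^{-b|Y|^2}\qquad(k,k'\in K,\ Y\in\mathfrak p).\tag{8}$$

## 11. Finite center: periodic functions against a Gaussian on $\mathfrak a$

We now imitate the diagonal example of Section 4. Let $\mathfrak a\subset\mathfrak p$ be maximal abelian, $\Sigma$ the restricted roots (the nonzero $\alpha\in\mathfrak a^*$ for which $\mathfrak g_\alpha=\{X:[Y,X]=\alpha(Y)X\ \forall\,Y\in\mathfrak a\}$ is nonzero), $m_\alpha=\dim\mathfrak g_\alpha$, $W$ the Weyl group, and $\lambda\mapsto\lambda^\sharp$ the identification $\mathfrak a^*\cong\mathfrak a$ given by the inner product, which is $B$ on $\mathfrak a$. The coroot of $\alpha$ is $H_\alpha=2\alpha^\sharp/|\alpha|^2$. We recall $G=K(\exp\mathfrak a)K$, that $X\in\mathfrak a$ is determined by $k\exp Xk'$ up to $W$, and the integral formula, over all of $\mathfrak a$,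
$$dg=c\,D(X)\,dk\,dX\,dk',\qquad D(X)=\prod_{\alpha\in\Sigma^+}|\sinh\alpha(X)|^{m_\alpha}\qquad(g=k\exp Xk').\tag{9}$$

**Step 1: the exponents that occur.** Let
$$L=\{\lambda\in\mathfrak a^*:\lambda(H_\alpha)=2\langle\lambda,\alpha\rangle/|\alpha|^2\in\mathbb Z\ \ \forall\alpha\in\Sigma\}.$$
If $X\in\mathfrak a$ is killed by all $\alpha\in\Sigma$, then $\mathrm{ad}X=0$ and $X=0$; so the roots span $\mathfrak a^*$ and the coroots span $\mathfrak a$. Hence $L$ is a discrete subgroup, and it is $W$-invariant because $W$ permutes $\Sigma$ isometrically.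

Each coroot belongs to an $\mathfrak{sl}_2$-triple in $\mathfrak g$. Indeed, for $0\ne X\in\mathfrak g_\alpha$ the bracket $[X,\theta X]$ commutes with $\mathfrak a$ and is mapped to its negative by $\theta$, so it lies in $\mathfrak a$. For $Y\in\mathfrak a$, $B([X,\theta X],Y)=B(X,[\theta X,Y])=\alpha(Y)B(X,\theta X)$, so $[X,\theta X]=B(X,\theta X)\alpha^\sharp$. Scaling $X$ so that $B(X,\theta X)=-2/|\alpha|^2$, we get $[X,-\theta X]=H_\alpha$, $[H_\alpha,X]=2X$ and $[H_\alpha,-\theta X]=-2(-\theta X)$.

So in any finite dimensional representation $\pi$ the coroots act diagonalizably with integer eigenvalues, and they commute. Since they span $\mathfrak a$, the matrix entries of $\pi(\exp X)$, $X\in\mathfrak a$, are finite combinations of $e^{\lambda(X)}$ with $\lambda\in L$.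

For $SL(2,\mathbb R)$: $\mathfrak a=\mathbb RH_0$ with $|H_0|^2=8$; the positive root has $\alpha(H_0)=2$, so $\alpha^\sharp=\frac14H_0$, $|\alpha|^2=\frac12$, the coroot is $H_0$, and $L=\{\lambda:\lambda(H_0)\in\mathbb Z\}$, which are the exponents $e^{mr}$ of Section 4.

**Step 2: the period lattice and the walls.** Fix $A>b$ and let $\Gamma=\frac1{2A}L^\sharp$, a discrete $W$-invariant subgroup of $\mathfrak a$: these are the translations produced by completing the square. In Section 4 a sine was a good periodic function. Now we have to divide by $D$, which vanishes on the walls $\alpha(X)=0$, so our periodic function must vanish near the walls and, by periodicity, near all their $\Gamma$-translates. For $\gamma=\lambda^\sharp/2A$ with $\lambda\in L$, $\alpha(\gamma)=\langle\alpha,\lambda\rangle/2A\in s_\alpha\mathbb Z$ with $s_\alpha=|\alpha|^2/4A$. Hence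
$$U_\eta=\{X\in\mathfrak a:\operatorname{dist}(\alpha(X),s_\alpha\mathbb Z)>\eta\ \ \forall\alpha\in\Sigma\}$$
is open and invariant under $\Gamma\rtimes W$. It is nonempty for small $\eta>0$: the countably many hyperplanes $\alpha(X)\in s_\alpha\mathbb Z$ do not cover $\mathfrak a$, and a point off all of them lies in $U_\eta$ for small $\eta$. Fix such an $\eta$. On $U_\eta$ we have $|\alpha(X)|>\eta$ for all $\alpha$, so $D\ge\prod_{\alpha\in\Sigma^+}(\sinh\eta)^{m_\alpha}>0$ there. (For $SL(2,\mathbb R)$: $L^\sharp=\frac18\mathbb ZH_0$, $\Gamma=\frac1{16A}\mathbb ZH_0$, $s_\alpha=\frac1{8A}$, and $rH_0\in U_\eta$ means that $2r$ stays at distance more than $\eta$ from $\frac1{8A}\mathbb Z$.)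

**Step 3: invariant functions supported in $U_\eta$.** The group $\Gamma\rtimes W$ acts on $\mathfrak a$ properly discontinuously by isometries $X\mapsto\omega X+\gamma$. Each nontrivial element fixes at most a proper affine subspace, and there are countably many elements, so some point of $U_\eta$ has trivial stabilizer. By proper discontinuity only finitely many elements move a given bounded neighborhood of this point to a set meeting that neighborhood; shrinking, we find a ball $\beta\subset U_\eta$ around it whose translates under $\Gamma\rtimes W$ are pairwise disjoint. For real $q\in C_c(\beta)$ let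
$$p_q=\sum_{\gamma\in\Gamma\rtimes W}q\circ\gamma .$$
The sum is locally finite with at most one nonzero term at each point. So $p_q$ is bounded, continuous, $\Gamma$- and $W$-invariant, and supported in a closed subset of $U_\eta$. Since $p_q=q$ on $\beta$, these functions form an infinite dimensional space. Let $\mathcal P$ be its subspace given by the single linear condition $\int_{\mathfrak a}p(X)e^{-A|X|^2}dX=0$; it is still infinite dimensional. For $p\in\mathcal P$ and $\lambda\in L$, complete the square, $-A|X|^2+\lambda(X)=-A\big|X-\frac{\lambda^\sharp}{2A}\big|^2+\frac{|\lambda|^2}{4A}$, and use that $\lambda^\sharp/2A\in\Gamma$ is a period of $p$: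
$$\int_{\mathfrak a}p(X)e^{-A|X|^2+\lambda(X)}dX=e^{|\lambda|^2/4A}\int_{\mathfrak a}p\Big(X+\frac{\lambda^\sharp}{2A}\Big)e^{-A|X|^2}dX=e^{|\lambda|^2/4A}\int_{\mathfrak a}p(X)e^{-A|X|^2}dX=0.\tag{10}$$

**Step 4: the functions on $G$.** For $p\in\mathcal P$ let $h=p\,e^{-A|X|^2}/D$ on $U_\eta$ and $h=0$ elsewhere. By Steps 2 and 3, $h$ is continuous and $|h|\le Ce^{-A|X|^2}$. It is $W$-invariant, because $p$ and $|X|$ are, and so is $D$ ($W$ permutes $\Sigma$ preserving $m_\alpha$, and $|\sinh|$ is even). So $H(k\exp Xk')=h(X)$ is well defined. The map $(k,X,k')\mapsto k\exp Xk'$ is continuous, surjective and, by (7), proper, hence closed; so $H$ is continuous on $G$. Put $F=H/\rho_t$. By (8),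
$$|F(k\exp Xk')|\le Cc_2^{-1}e^{-(A-b)|X|^2},$$
so $F$ is bounded. The map $p\mapsto F$ is linear. It is injective even modulo null functions: if $F=0$ a.e., then the continuous function $H$ is zero, so $h=0$ and $p=0$. Let $\mathcal F_t$ be the set of these $F$; it is infinite dimensional.

**Step 5: orthogonality.** It suffices to treat a matrix entry $\varphi(g)=\xi(\pi(g)v)$. Then $|\varphi(k\exp Xk')|\le C'e^{C'|X|}$, and since $hD=p\,e^{-A|X|^2}$ on all of $\mathfrak a$, (9) gives $\int|\varphi F|\rho_t\,dg=\int|\varphi H|\,dg\le c\int_{\mathfrak a}C'e^{C'|X|}|p(X)|e^{-A|X|^2}dX<\infty$. By Fubini,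
$$\int_G\varphi F\rho_t\,dg=\int_G\varphi H\,dg=c\int_{\mathfrak a}p(X)e^{-A|X|^2}\varphi^\natural(\exp X)\,dX,\qquad\varphi^\natural(g)=\int_K\int_K\varphi(kgk')\,dk\,dk' .$$
As in Lemma 4, $\varphi^\natural(g)=\xi^\natural(\pi(g)v^\natural)$, so by Step 1 $\varphi^\natural(\exp X)$ is a finite combination of $e^{\lambda(X)}$ with $\lambda\in L$. By (10) the integral vanishes. This proves Theorem 7. $\blacksquare$

**Remark (which weights the argument covers).** In the finite center noncompact case the construction in this section used only $\int\rho_t\,dg<\infty$ and the bound (8). So it applies verbatim to any finite measure $w\,dg$ with $w\ge c\,e^{-C\log^2N}$, $c,C>0$, because (7) turns this bound into one of the form (8). Compare Proposition 1 on $SL(2,\mathbb R)$: there an exponential moment $\int e^{\varepsilon\|g\|}w\,dg<\infty$ forces density. Slow decay, of the type $e^{-C\log^2N}$, is what makes density fail.
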